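# Amalgams of virtually abelian groups: making the two factors meet only in the amalgamated subgroup

## 1. Two planes sharing a line

Take two free abelian groups of rank two, $G_1=\langle x,z\rangle$ and $G_2=\langle y,z\rangle$, and glue them along the cyclic group $G_0=\langle z\rangle$. The result is
$$G=G_1*_{G_0}G_2=\langle x,y,z\mid xz=zx,\ yz=zy\rangle .$$
It contains the free group $\langle x,y\rangle$, so it is far from abelian. Still, it maps to abelian groups in ways that do not damage the factors. For instance, let $\nu:G\to\mathbb Z^2$ be given by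
$$\nu(x)=\nu(y)=(1,0),\qquad \nu(z)=(0,1).$$
This $\nu$ is injective on $G_1$ and on $G_2$. But $\nu(G_1)\cap\nu(G_2)$ is all of $\mathbb Z^2$, although in $G$ the two factors meet only in the infinite cyclic group $\langle z\rangle$.

Here is a mechanical way to repair $\nu$. Let $\mathbb Z^2$ act on two disjoint copies of $\mathbb Z$: through $\nu$, the elements $x$ and $y$ translate the first copy by $1$ and fix the second, while $z$ translates the second copy by $1$ and fixes the first. Add a third copy of $\mathbb Z$ on which everything acts trivially. The translation amounts on the three copies are now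
$$x,y:\ (1,0,0),\qquad z:\ (0,1,0).$$
The element $z$ does not see the difference between the first and the third copy: it acts trivially on both. Let $\theta$ be the bijection that exchanges these two copies. It commutes with $z$. Keep the actions of $x$ and $z$, and replace the action of $y$ by $\theta^{-1}y\theta$. The new permutation still commutes with $z=\theta^{-1}z\theta$, so we have a new action of $G$, with translation amounts
$$x:(1,0,0),\qquad y:(0,0,1),\qquad z:(0,1,0).$$
Now $x^pz^q$ and $y^rz^s$ act in the same way only if $(p,q,0)=(0,s,r)$, that is, if $p=r=0$ and $q=s$. The images of the two factors meet exactly in the image of $\langle z\rangle$.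

This leads to the question, which comes from the paper of Jon Merladet Urigüen and Ashot Minasyan, "Property (VRC) and virtual fibering for amalgamated free products", arXiv:2511.21293 (2025). Let $G=G_1*_{G_0}G_2$ with $G_1,G_2$ finitely generated virtually abelian and $G_0$ virtually cyclic. It is known that there always is a homomorphism from $G$ to a finitely generated virtually abelian group $E$ that is injective on $G_1$ and on $G_2$. Can one always choose $E$ and $\nu:G\to E$, injective on both factors, so that in addition $\nu(G_1)\cap\nu(G_2)$ is virtually cyclic?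

The answer is yes, and the intersection can be made as small as it can possibly be.

**Theorem A.** Let $G=G_1*_{G_0}G_2$ with $G_1,G_2$ finitely generated virtually abelian and $G_0$ virtually cyclic. Then there are a finitely generated virtually abelian group $E$ and a homomorphism $\nu:G\to E$, injective on $G_1$ and on $G_2$, such that $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$. In particular $\nu(G_1)\cap\nu(G_2)$ is virtually cyclic.

Most of the work goes into a statement with no condition on $G_0$ at all.

**Theorem B.** Let $G=G_1*_{G_0}G_2$ be any amalgamated free product. Suppose some homomorphism from $G$ to a finitely generated virtually abelian group is injective on $G_1$ and on $G_2$. Then there is a homomorphism $\nu$ from $G$ to a finitely generated virtually abelian group, injective on $G_1$ and $G_2$, with $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$.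

Theorem A follows from Theorem B and the known fact just mentioned, which we prove in Section 7. That fact needs a hypothesis on $G_0$:

**Proposition C.** There is an amalgam $G=G_1*_{G_0}G_2$ of finitely generated virtually abelian groups, with $G_0$ virtually $\mathbb Z^2$, such that no homomorphism from $G$ to a virtually abelian group is injective on $G_0$.

## 2. Amalgams, glued lattices, and the two kinds of excess

**Conventions.** A group is *virtually abelian* (*virtually cyclic*, *virtually $\mathbb Z^2$*) if it has a finite-index subgroup that is abelian (cyclic, isomorphic to $\mathbb Z^2$). Finite groups are virtually cyclic. A finitely generated virtually abelian group $H$ has a *normal* subgroup of finite index that is free abelian of finite rank. Indeed, an abelian subgroup of finite index is finitely generated, hence of the form $\mathbb Z^k\times T$ with $T$ finite; now intersect the finitely many conjugates of $\mathbb Z^k$ in $H$. Finite direct products of finitely generated virtually abelian groups are again finitely generated and virtually abelian.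

The *amalgamated free product* $G=G_1*_{G_0}G_2$ is the pushout of two inclusions $G_0\hookrightarrow G_1$, $G_0\hookrightarrow G_2$. We use two textbook facts. First, the universal property: two homomorphisms $G_1\to Q$ and $G_2\to Q$ that agree on $G_0$ extend uniquely to $G\to Q$. Second, $G_1$ and $G_2$ embed in $G$, and there $G_1\cap G_2=G_0$.

**Bookkeeping.** Let $\nu$ be a homomorphism on $G$, injective on $G_1$ and $G_2$. Put
$$I_\nu=\{(x_1,x_2)\in G_1\times G_2:\ \nu(x_1)=\nu(x_2)\},\qquad \Delta=\{(h,h):h\in G_0\}\le I_\nu. \tag{1}$$
By injectivity, $(x_1,x_2)\mapsto\nu(x_1)$ is an isomorphism $I_\nu\cong\nu(G_1)\cap\nu(G_2)$, and it carries $\Delta$ onto $\nu(G_0)$. So we want $I_\nu=\Delta$. If we enlarge $\nu$ to $(\nu,\psi)$ by another homomorphism $\psi$ on $G$, then $I_{(\nu,\psi)}$ is the subgroup of those $(x_1,x_2)\in I_\nu$ with $\psi(x_1)=\psi(x_2)$. Adding coordinates can only help, and each added coordinate removes the pairs that it distinguishes.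

**Abelian factors.** If $G_1,G_2$ are abelian there is nothing to do. Map $G$ to $P=(G_1\times G_2)/\{(h,h^{-1}):h\in G_0\}$. Then $x_1\in G_1$ and $x_2\in G_2$ have the same image iff $(x_1,x_2^{-1})=(h,h^{-1})$ for some $h\in G_0$, that is, iff $x_1=x_2\in G_0$. Taking $x_2=1$ or $x_1=1$ shows injectivity on the factors.

**Gluing lattices in general.** A sensible first attempt is to glue finite-index free abelian subgroups of $G_1$ and $G_2$ in this way, and then to extend the actions of the finite quotients to the glued lattice. Let us see where this stops. Let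
$$G_1=\langle u,z\rangle\rtimes\langle s\rangle,\qquad G_2=\langle v,z\rangle\rtimes\langle t\rangle,\qquad G_0=\langle z\rangle,$$
where $\langle u,z\rangle\cong\langle v,z\rangle\cong\mathbb Z^2$, both $s$ and $t$ have order $3$, and (additively) $s:z\mapsto u\mapsto -u-z$ and $t:z\mapsto v\mapsto -v-z$. The glued lattice is $P=\mathbb Z^3$ with basis $u,z,v$. We must decide what $s$ does to $v$ and what $t$ does to $u$. The obvious choice is $s(v)=v$, $t(u)=u$. Then
$$st:\quad u\mapsto -u-z,\qquad z\mapsto v,\qquad v\mapsto s(-v-z)=-u-v,$$
and the characteristic polynomial of $st$ is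
$$\det\begin{pmatrix}\lambda+1&0&1\\1&\lambda&0\\0&-1&\lambda+1\end{pmatrix}=\lambda(\lambda+1)^2-1 .$$
It is $-1$ at $\lambda=0$ and $3$ at $\lambda=1$, so $st$ has a real eigenvalue strictly between $0$ and $1$, and no positive power of $st$ is the identity. Hence $P\rtimes\langle s,t\rangle$ is not virtually abelian: an abelian subgroup $A$ of finite index would contain a power $(st)^k$ with $k\ge1$ and a finite-index subgroup of $P$, so $(st)^k$ would act trivially on a finite-index subgroup of $P$ and therefore on $P$. Another choice of extensions might do better in a given example, but the construction does not supply one. The exact trouble is that two finite groups of automorphisms of $P$ need not generate a finite group. The permutation trick of Section 1 avoids this trouble, because we shall set it up inside a group that is virtually abelian from the start.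

**Finite and infinite excess.** Suppose $\psi$ has finite image. Then $I_{(\nu,\psi)}$ contains $I_\nu\cap(\ker\psi\times\ker\psi)$, so it has finite index in $I_\nu$. Hence finite quotients can never repair an infinite index $|I_\nu:\Delta|$. On the other hand they may repair a finite one. For example, let $G_1=\langle x\rangle$, $G_2=\langle y\rangle$ be infinite cyclic, amalgamated by $x^2=y^2$. The map $\nu_0:x,y\mapsto 1\in\mathbb Z$ gives the intersection $\mathbb Z$, while $\nu_0(G_0)=2\mathbb Z$. Let $\psi:G\to\mathbb Z/2$ be given by $\psi(x)=1$, $\psi(y)=0$, which respects $x^2=y^2$. For $(\nu_0,\psi)$, the elements $x^p$ and $y^r$ have equal images iff $p=r$ and $p$ is even, so the intersection is now the image of $G_0$.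

The proof of Theorem B accordingly has two parts: first make $|I_\nu:\Delta|$ finite, then remove the finite rest by finite quotients. Both parts use the same twist.

## 3. $\mathbb Z$-spaces and translation numbers

**Definition ($\mathbb Z$-space).** A *$\mathbb Z$-space* is a set $Y$ with a free action of $\mathbb Z$, written $y\mapsto y+m$, that has finitely many orbits. $\mathrm{Aut}_{\mathbb Z}(Y)$ is the group of bijections of $Y$ that commute with $\mathbb Z$. A group $H$ *acts on the $\mathbb Z$-space* $Y$ if a homomorphism $H\to\mathrm{Aut}_{\mathbb Z}(Y)$ is given.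

Choose representatives $y_1,\dots,y_n$ of the orbits. An element $\varphi\in\mathrm{Aut}_{\mathbb Z}(Y)$ is determined by $\varphi(y_i)=y_{\sigma(i)}+m_i$, where the permutation $\sigma$ and the integers $m_i$ are arbitrary. So $\mathrm{Aut}_{\mathbb Z}(Y)\cong\mathbb Z\wr\mathrm{Sym}(n)$. The kernel of its action on the finite set $Y/\mathbb Z$ is $\mathbb Z^n$, acting by a translation on each orbit. Thus $\mathrm{Aut}_{\mathbb Z}(Y)$ *is finitely generated and virtually abelian*. Whatever we build inside it, the target stays virtually abelian.

**Definition (translation numbers).** Let $H$ act on the $\mathbb Z$-space $Y$. If $h\in H$ preserves the orbit $y+\mathbb Z$, write $hy=y+\tau_y(h)$.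

Since $h(y+m)=hy+m$, the integer $\tau_y(h)$ depends only on $h$ and on the orbit of $y$. Since $hh'y=h(y+\tau_y(h'))=y+\tau_y(h)+\tau_y(h')$, the map $\tau_y$ is a homomorphism to $\mathbb Z$ on the stabilizer of $y+\mathbb Z$.

*Example.* Let $D_\infty=\langle z,s\mid s^2=1,\ szs=z^{-1}\rangle$. On $Y=\{+,-\}\times\mathbb Z$ let $z(\pm,m)=(\pm,m\pm1)$ and $s(\pm,m)=(\mp,m)$, with $\mathbb Z$ acting on the second coordinate. Then $szs=z^{-1}$, everything commutes with $\mathbb Z$, and $z$ has translation number $1$ on one orbit and $-1$ on the other.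

**Definition (induced space).** Let $A\lhd H$ have finite index and let $f\in\mathrm{Hom}(A,\mathbb Z)$. Put
$$Y_f=(H\times\mathbb Z)/\!\sim,\qquad (ha,m)\sim(h,m+f(a))\quad (a\in A),$$
with $[h,m]+m'=[h,m+m']$ and $h'[h,m]=[h'h,m]$.

The classes are the orbits of the action $a\cdot(h,m)=(ha^{-1},m+f(a))$ of $A$ on $H\times\mathbb Z$, and both actions clearly respect $\sim$ and commute. If $(h,m)\sim(h,m')$, then the element $a\in A$ involved satisfies $ha=h$, so $a=1$ and $m=m'$; hence $\mathbb Z$ acts freely. The orbit set is $Y_f/\mathbb Z=H/A$, which is finite. Finally, for $a\in A$,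
$$a[h,m]=[h\cdot h^{-1}ah,\,m]=[h,\,m+f(h^{-1}ah)]. \tag{2}$$
The example above is $Y_f$ for $H=D_\infty$, $A=\langle z\rangle$, $f(z)=1$, with $[1,m]=(+,m)$ and $[s,m]=(-,m)$: by (2), $z[1,m]=[1,m+1]$ and $z[s,m]=[s,m+f(z^{-1})]=[s,m-1]$.

A set $F\subset\mathrm{Hom}(A,\mathbb Z)$ *separates the points of* $A$ if for each $a\ne1$ in $A$ some $f\in F$ has $f(a)\neq0$.

**Lemma 1.** Let $A\lhd H$ be free abelian of finite rank and finite index. If $F\subset\mathrm{Hom}(A,\mathbb Z)$ is a finite nonempty set separating the points of $A$, then $H$ acts faithfully on $\bigsqcup_{f\in F}Y_f$. In particular every finitely generated virtually abelian group acts faithfully on some $\mathbb Z$-space.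

*Proof.* Suppose $h$ acts trivially. It fixes the coset $A\in H/A$ (look at any one $Y_f$), so $h\in A$. By (2), $h[1,0]=[1,f(h)]$ in $Y_f$, so $f(h)=0$ for all $f\in F$, and $h=1$. For the last claim, take $F$ to be a basis of $\mathrm{Hom}(A,\mathbb Z)$ together with $0$; the $0$ keeps $F$ nonempty when $A$ is trivial. $\square$

**Definition (tensor product).** Let $G$ act on $\mathbb Z$-spaces $Y$ and $Y'$. Put $Y\otimes Y'=(Y\times Y')/\big((y+m,y')\sim(y,y'+m)\big)$, with $[y,y']+m=[y+m,y']$ and $g[y,y']=[gy,gy']$.

The classes are the orbits of $\mathbb Z$ acting by $k\cdot(y,y')=(y+k,y'-k)$, and the action of $G$ is well defined because it commutes with both translations. The new $\mathbb Z$-action is free: if $(y+m,y')=(y+k,y'-k)$, then $k=0$ by freeness on $Y'$, and so $m=0$. The orbit set is $Y/\mathbb Z\times Y'/\mathbb Z$. If $g$ preserves $y+\mathbb Z$ and $y'+\mathbb Z$, then $g[y,y']=[y+\tau_y(g),y'+\tau_{y'}(g)]$, so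
$$\tau_{[y,y']}(g)=\tau_y(g)+\tau_{y'}(g). \tag{3}$$
Tensoring *adds translation numbers*. For example, if $Y=Y'=\mathbb Z$ and $g$ translates them by $p$ and $p'$, then $[y,y']\mapsto y+y'$ identifies $Y\otimes Y'$ with $\mathbb Z$, and $g$ translates it by $p+p'$. We write $Y^{\otimes n}$ for the iterated product of $n$ copies of $Y$.

## 4. The twist, and two ways in which it can be powerless

**Lemma 2.** Let $\rho:G\to Q$ be a homomorphism and let $\theta\in Q$ commute with $\rho(G_0)$. Then there is a homomorphism $\rho_\theta:G\to Q$ with $\rho_\theta(g)=\rho(g)$ for $g\in G_1$ and $\rho_\theta(g)=\theta^{-1}\rho(g)\theta$ for $g\in G_2$. If $\rho$ is injective on $G_1$ and on $G_2$, so is $\rho_\theta$.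

*Proof.* The two prescriptions agree on $G_0$, so the universal property applies. Conjugation by $\theta$ does not affect injectivity. $\square$

We shall use $Q=\mathrm{Aut}_{\mathbb Z}(W)$ for suitable $W$. In Section 1, $\theta$ exchanged two orbits on which $z$ has the same translation number. In general there may be no such orbits, or the exchange may fail to commute with $G_0$. We look at both obstacles.

**First obstacle: no two orbits agree on $G_0$.** Keep the group $G$ of Section 1, but start with another action. Let $Y$ consist of two copies of $\mathbb Z$, let $x$ and $y$ translate both copies by $1$, and let $z$ translate them by $1$ and $2$. The factors act faithfully, since $(p+q,p+2q)=(0,0)$ forces $p=q=0$; and again $x$ and $y$ act alike, so the two images coincide. Add a trivial copy; call the orbits $1,2,+$. The element $z$ has the distinct translation numbers $1,2,0$. So a bijection $\theta$ that commutes with $\mathbb Z$ and with $z$ preserves each orbit and is a translation there. It then commutes with $y$, and the twist changes nothing.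

The cure is to pass to sums. In the tensor square of $Y\sqcup\mathbb Z$ the orbits are labeled by pairs of labels, and by (3) the translation numbers are
$$\text{orbit }(1,1):\ x,y\mapsto2,\ z\mapsto 2;\qquad \text{orbit }(2,+):\ x,y\mapsto 1,\ z\mapsto2 .$$
These two orbits agree on $z$ and differ on $x$ and $y$. Let $\theta$ exchange them, commuting with $\mathbb Z$, and twist. Suppose $x^pz^q$ and $y^rz^s$ now act alike. The untouched orbits $(1,+)$ and $(+,2)$ give $p+q=r+s$ and $p+2q=r+2s$, so $q=s$ and $p=r$. The orbit $(1,1)$ gives $2p+2q=r+2s$, so $2p=p$ and $p=0$. The intersection is the image of $\langle z\rangle$. Where did the two orbits come from? The functional $x\mapsto1$, $z\mapsto0$ vanishes on $G_0$ and equals $2\tau_1-\tau_2=(\tau_1+\tau_1)-(\tau_2+0)$, a difference of two sums of exactly two translation functionals.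

**Second obstacle: different stabilizers.** Let $G_1=\langle x,z\rangle\rtimes\langle s\rangle$ with $s$ of order $2$ inverting $x$ and $z$, and suppose $G_0=\langle z,s\rangle\cong D_\infty$. Let $f(x)=1$, $f(z)=0$, and consider $Y_f$ (for $H=G_1$ and $A=\langle x,z\rangle$) together with a trivial copy of $\mathbb Z$. Take $w=[1,0]\in Y_f$ and $w'$ in the trivial copy. On $\langle z\rangle$ both have translation number $0$. But no bijection $\theta$ commuting with $G_0$ has $\theta(w)=w'$: we would get $\theta(sw)=s\theta(w)=sw'=w'=\theta(w)$, while $sw=[s,0]\ne w$. The cure is to make all stabilizers of $\mathbb Z$-orbits equal, by taking the product with a finite set $G/K$ on which $G$ acts with all stabilizers equal to $K$.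

These two cures, tensor powers and the factor $G/K$, are enough in general.

## 5. Theorem B up to finite index

Throughout Sections 5 and 6 the hypothesis of Theorem B is in force.

**Step 1. Set up translation functionals.** We turn the given homomorphism into an action with a good finite-index kernel. The given homomorphism goes to a finitely generated virtually abelian group, which by Lemma 1 acts faithfully on a $\mathbb Z$-space $Y$. So $G$ acts on $Y$, and $G_1$, $G_2$ act faithfully. Let $K$ be the kernel of the action of $G$ on the finite set $Y/\mathbb Z$. It is normal of finite index in $G$. Put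
$$N_i=K\cap G_i\quad(i=0,1,2),\qquad\text{so}\quad N_0=N_1\cap G_0=N_2\cap G_0 .$$
Each $\tau_y$ is a homomorphism $K\to\mathbb Z$. Let $r=|Y/\mathbb Z|$. The map
$$K\to\mathbb Z^r,\qquad k\mapsto(\tau_y(k))_{y+\mathbb Z\in Y/\mathbb Z} \tag{4}$$
kills exactly the elements of $K$ that act trivially on $Y$, so it embeds each $N_i$. Hence each $N_i$ is free abelian of finite rank, and the $\tau_y$ separate the points of $N_1$ and of $N_2$.

**Step 2. Choose how many tensor factors are needed.** We want every functional that vanishes on $N_0$ to come from differences of translation functionals of two orbits. Let $Y_+=Y\sqcup\mathbb Z$, where $G$ acts trivially on the added orbit. Let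
$$X=\{\tau_y:y\in Y_+\}\subset\mathrm{Hom}(K,\mathbb Z),\qquad \Lambda=\langle X\rangle,\qquad \Lambda_0=\{\lambda\in\Lambda:\lambda|_{N_0}=0\}.$$
The set $X$ is finite and contains $0$. As $\Lambda$ is a finitely generated abelian group, $\Lambda_0$ has a finite generating set; fix one. Each of its elements is a difference of two sums of elements of $X$, repetitions allowed. Since $0\in X$, we may pad these sums with zeros. So there is $n\ge1$ such that each chosen generator is a difference of two sums of *exactly* $n$ elements of $X$. Fix $n$.

**Step 3. Build the space $W$.** It combines the two cures of Section 4. Put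
$$W=Y_+^{\otimes n}\times G/K,\qquad g(u,aK)=(gu,gaK),\qquad (u,aK)+m=(u+m,aK).$$
This is a $\mathbb Z$-space on which $G$ acts, with these properties.

1. *Every $\mathbb Z$-orbit of $W$ has stabilizer $K$ in $G$.* Since $K$ is normal, $gaK=aK$ iff $g\in K$; and $K$ preserves all $\mathbb Z$-orbits of $Y_+$, hence of $Y_+^{\otimes n}$. Consequently the stabilizer of a $\mathbb Z$-orbit in $G_i$ is $N_i$, for $i=0,1,2$.
2. *$\{\tau_w:w\in W\}$ is the set of all sums of $n$ elements of $X$.* For $k\in K$ and $w=(u,aK)$ we have $kw=(ku,aK)$, so $\tau_w=\tau_u$ on $K$, and (3) applies. Since $0\in X$, this set contains $X$.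
3. *$G_1$ and $G_2$ act faithfully on $W$.* An element of $G_i$ acting trivially lies in $N_i$ by property 1 and is killed by $X$ by property 2; as the $\tau_y$ separate the points of $N_i$, it is trivial.

**Step 4. Two orbits that agree on $N_0$ can be exchanged.** This produces the bijections with which we twist.

**Lemma 3.** If $w,w'\in W$ satisfy $\tau_w|_{N_0}=\tau_{w'}|_{N_0}$, then there is a bijection $\theta:W\to W$ commuting with $G_0$ and with $\mathbb Z$ such that $\theta(w)=w'$.

*Proof.* The group $H=G_0\times\mathbb Z$ acts on $W$ by $(h,m)w=hw+m$. If $(h,m)$ fixes $w$, then $h$ preserves the orbit $w+\mathbb Z$, so $h\in N_0$ by property 1, and $\tau_w(h)+m=0$. Hence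
$$\mathrm{Stab}_H(w)=\{(h,-\tau_w(h)):h\in N_0\}=\mathrm{Stab}_H(w').$$
So $hw+m\mapsto hw'+m$ is a well-defined isomorphism of $H$-sets $Hw\to Hw'$. If $Hw=Hw'$, extend it by the identity on the rest of $W$. If $Hw\ne Hw'$, these orbits are disjoint; use the isomorphism on $Hw$, its inverse on $Hw'$, and the identity elsewhere. $\square$

**Step 5. What a twist tells us.** Let $\theta$ commute with $G_0$ and $\mathbb Z$, and let $\nu_\theta:G\to\mathrm{Aut}_{\mathbb Z}(W)$ be the twist of the action on $W$ given by Lemma 2. By property 3, $\nu_\theta$ is injective on $G_1$ and on $G_2$. For $n_1\in N_1$, $n_2\in N_2$ and $w\in W$,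
$$\nu_\theta(n_1)w=w+\tau_w(n_1),\qquad \nu_\theta(n_2)w=\theta^{-1}\big(\theta(w)+\tau_{\theta(w)}(n_2)\big)=w+\tau_{\theta(w)}(n_2).$$
Hence
$$\nu_\theta(n_1)=\nu_\theta(n_2)\ \Longrightarrow\ \tau_w(n_1)=\tau_{\theta(w)}(n_2)\ \text{ for all }w\in W. \tag{5}$$

**Step 6. Combine finitely many twists.** Choose a representative of each of the finitely many $\mathbb Z$-orbits of $W$. For each pair $(w,w')$ of representatives with $\tau_w|_{N_0}=\tau_{w'}|_{N_0}$, including the pairs with $w=w'$, choose $\theta_{w,w'}$ by Lemma 3. Let
$$\nu_0=\prod_{(w,w')}\nu_{\theta_{w,w'}}:\ G\to E_0=\prod_{(w,w')}\mathrm{Aut}_{\mathbb Z}(W).$$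
The group $E_0$ is finitely generated virtually abelian, and $\nu_0$ is injective on $G_1$ and on $G_2$.

**Lemma 4.** $\nu_0(G_0)$ has finite index in $\nu_0(G_1)\cap\nu_0(G_2)$.

*Proof.* Let $n_i\in N_i$ with $\nu_0(n_1)=\nu_0(n_2)$. We first show that $\Lambda_0$ kills $n_1$. Let $w,w'$ be representatives with $\tau_w|_{N_0}=\tau_{w'}|_{N_0}$. Apply (5) to $\theta_{w,w'}$ at the point $w$, and to $\theta_{w',w'}$ at the point $w'$:
$$\tau_w(n_1)=\tau_{w'}(n_2),\qquad \tau_{w'}(n_1)=\tau_{w'}(n_2).$$
(The second twist eliminates $n_2$.) So $\tau_w(n_1)=\tau_{w'}(n_1)$. By the choice of $n$ and property 2, each chosen generator $\lambda$ of $\Lambda_0$ equals $\tau_w-\tau_{w'}$ for two representatives $w,w'$; and since $\lambda$ vanishes on $N_0$, this pair is one of those considered. Hence $\lambda(n_1)=0$ for all $\lambda\in\Lambda_0$.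

Next we show that this confines $n_1$ to $N_0$ up to finite index. Let $V=N_1\otimes\mathbb Q$. Each $\lambda\in\Lambda$ restricts to $N_1$ and so defines an element of $V^*$. As $\Lambda$ separates the points of $N_1$, the common kernel of these functionals in $V$ is $0$ (clear denominators), so they span $V^*$. Let $\varphi\in V^*$ vanish on $N_0$. Then $\varphi$ is a rational combination of restrictions of elements of $\Lambda$, so a positive integer multiple of $\varphi$ is the restriction of some $\lambda\in\Lambda$. This $\lambda$ vanishes on $N_0$, so $\lambda\in\Lambda_0$ and $\varphi(n_1)=0$. Thus $n_1$ is killed by every functional that vanishes on the subspace $\mathbb QN_0\subseteq V$, and so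
$$n_1\in S:=N_1\cap\mathbb QN_0 .$$
The group $S/N_0$ is finitely generated abelian and torsion, hence finite.

We have shown $\nu_0(N_0)\le\nu_0(N_1)\cap\nu_0(N_2)\le\nu_0(S)$, and $\nu_0(N_0)$ has finite index in $\nu_0(S)$. So $\nu_0(N_0)$ has finite index in $\nu_0(N_1)\cap\nu_0(N_2)$. Since $|G_i:N_i|<\infty$, the latter has finite index in $\nu_0(G_1)\cap\nu_0(G_2)$. As $\nu_0(N_0)\le\nu_0(G_0)\le\nu_0(G_1)\cap\nu_0(G_2)$, the lemma follows. $\square$

If $G_0$ is virtually cyclic, Lemma 4 already makes $\nu_0(G_1)\cap\nu_0(G_2)$ virtually cyclic, which answers the question as it was posed (given the known fact). For the exact equality we continue.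

## 6. Removing the finite excess by finite quotients

**Step 7. List the pairs to be separated.** Let $I=I_{\nu_0}$ and $\Delta$ be as in (1). By Lemma 4, $|I:\Delta|<\infty$. Let
$$(a_0,b_0)=(1,1),\ (a_1,b_1),\ \dots,\ (a_s,b_s)$$
be representatives of the left cosets of $\Delta$ in $I$. For $k\ge1$ we have $a_k\notin G_0$. Otherwise $a_k$ and $b_k$ both lie in $G_2$, and $\nu_0(a_k)=\nu_0(b_k)$ gives $a_k=b_k\in G_0$, so $(a_k,b_k)\in\Delta$, a contradiction. So it is enough to separate, in finite quotients of $G$, an element of $G_1\setminus G_0$ from an element of $G_2$.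

**Step 8. Separate one pair.** The twist does it again, now on a finite set.

**Lemma 5.** If $a\in G_1\setminus G_0$ and $b\in G_2$, there is a homomorphism $\psi$ from $G$ to a finite group with $\psi(a)\ne\psi(b)$.

*Proof.* Let $Y$, $K$ and $N_i$ be as in Step 1. For $q\ge1$ let $K_q$ be the kernel of the action of $G$ on the finite set $Y/q\mathbb Z$. It is normal of finite index in $G$. Since $Y/q\mathbb Z$ maps equivariantly onto $Y/\mathbb Z$, we have $K_q\le K$, and
$$K_q=\{k\in K:\ \tau_y(k)\in q\mathbb Z\ \text{ for all }y\in Y\}.$$

*There is $q$ with $a\notin G_0K_q$.* Suppose to the contrary that $a\in G_0K_{m!}$ for all $m\ge1$. Write $a=hk$ with $h\in G_0$, $k\in K_{m!}$. Then $k=h^{-1}a\in G_1$, so $a\in G_0(K_{m!}\cap G_1)$. Decompose $G_0$ into the finitely many cosets $tN_0$. For each $m$ some $t$ satisfies $a\in tN_0(K_{m!}\cap G_1)$; some $t$ occurs for infinitely many $m$; and since the groups $K_{m!}$ decrease, this $t$ works for all $m$: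
$$t^{-1}a\in N_0(K_{m!}\cap G_1)\qquad\text{for all }m .$$
As $K_{m!}\cap G_1\le N_1$, we get $t^{-1}a\in N_1$. View $N_0\le N_1\le\mathbb Z^r$ through (4). Then $K_{m!}\cap G_1$ lies in $m!\,\mathbb Z^r$, so $t^{-1}a\in\bigcap_m(N_0+m!\,\mathbb Z^r)$. This intersection is $N_0$. Indeed, let $R=\mathbb Z^r/N_0\cong\mathbb Z^l\times T$ with $T$ finite; then $m!\,T=0$ for $m\ge|T|$ and $\bigcap_m m!\,\mathbb Z^l=0$, so $\bigcap_m m!R=0$. Hence $t^{-1}a\in N_0$ and $a\in G_0$, a contradiction.

*The twist.* Fix such a $q$. Let $B=G/K_q\times\{1,2\}$, with $G$ acting on the first coordinate by left multiplication, and let $b_*=(K_q,1)$. If $ab_*\ne bb_*$, let $\psi$ be the action of $G$ on $B$. Now suppose $ab_*=bb_*$. The set $G_0aK_q$ is a union of cosets $gK_q$ and is invariant under left multiplication by $G_0$. Let $\theta:B\to B$ exchange $(gK_q,1)$ and $(gK_q,2)$ whenever $gK_q\subseteq G_0aK_q$, and fix all other points. Then: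

- $\theta$ commutes with $G_0$, by the invariance just noted, and $\theta=\theta^{-1}$;
- $\theta(b_*)=b_*$, because $1=hak$ with $h\in G_0$, $k\in K_q$ would give $a=h^{-1}k^{-1}\in G_0K_q$;
- $\theta(ab_*)=(aK_q,2)\ne ab_*$.

Let $\psi:G\to\mathrm{Sym}(B)$ be the twist of the action by $\theta$, from Lemma 2. Then
$$\psi(a)b_*=ab_*,\qquad \psi(b)b_*=\theta^{-1}b\,\theta\, b_*=\theta^{-1}(bb_*)=\theta^{-1}(ab_*)=(aK_q,2)\ne ab_*,$$
so $\psi(a)\ne\psi(b)$. $\square$

*Example.* In the amalgam $x^2=y^2$ of Section 2, let $x$ and $y$ both act on $Y=\mathbb Z$ as translation by $1$. Then $q=2$ works for $a=x$, $b=y$: the group $G_0K_2=K_2$ does not contain $x$. Here $B=\mathbb Z/2\times\{1,2\}$, both $x$ and $y$ move $(0,1)$ to $(1,1)$, and $\theta$ exchanges $(1,1)$ with $(1,2)$. After the twist, $x$ still moves $(0,1)$ to $(1,1)$, while $y$ moves it to $(1,2)$.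

**Step 9. Finish the proof of Theorem B.** For $1\le k\le s$ let $\psi_k$ be given by Lemma 5 for $(a_k,b_k)$, and put $\nu=(\nu_0,\psi_1,\dots,\psi_s)$. Its target is finitely generated virtually abelian, and $\nu$ is injective on $G_1$ and $G_2$ because $\nu_0$ is. Let $\nu(x_1)=\nu(x_2)$ with $x_i\in G_i$. Then $(x_1,x_2)\in I$, so $(x_1,x_2)=(a_kh,b_kh)$ for some $k$ and some $h\in G_0$. If $k\ge1$, then $\psi_k(x_1)=\psi_k(x_2)$ gives $\psi_k(a_k)=\psi_k(b_k)$, a contradiction. So $k=0$ and $x_1=x_2=h\in G_0$. Hence $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$. This proves Theorem B. $\blacksquare$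

## 7. Virtually cyclic $G_0$: matching orbits of two induced spaces

To deduce Theorem A, we need the known fact about virtually cyclic $G_0$. Here is a proof in the same language.

**Lemma 6.** Let $G=G_1*_{G_0}G_2$ with $G_1,G_2$ finitely generated virtually abelian and $G_0$ virtually cyclic. Then some homomorphism from $G$ to a finitely generated virtually abelian group is injective on $G_1$ and on $G_2$.

The plan is to find a faithful $\mathbb Z$-space $Y_1$ for $G_1$ and a faithful $\mathbb Z$-space $Y_2$ for $G_2$ that look the same to $G_0\times\mathbb Z$, and to transport one action to the other space. A toy case shows what has to be matched. Let $G_1=\langle a\rangle$, $G_2=\langle b\rangle$ be infinite cyclic with $c=a^2=b^3$ generating $G_0$. Over the subgroup $\langle c\rangle$, with $f(c)=1$, the induced space for $G_1$ has two orbits and that for $G_2$ has three, and $c$ translates all of them by $1$. Three copies of the first space and two copies of the second both have six orbits translated by $1$, and so are isomorphic for $G_0\times\mathbb Z$. In general the numbers of orbits and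 also the translation numbers can differ; cross-multiplication repairs both.

**Step 1. Finite-index subgroups with the same trace on $G_0$.** Let $A_i\lhd G_i$ be free abelian of finite rank and finite index. We find $N_i\lhd G_i$, free abelian of finite index, with
$$N_1\cap G_0=N_2\cap G_0=:C .$$
If $G_0$ is finite, take $N_i=A_i$; then $C=1$, as $A_i$ is torsion-free. Let $G_0$ be infinite. Then $A_i\cap G_0$ has finite index in $G_0$; it is torsion-free abelian and virtually infinite cyclic, so $A_i\cap G_0=\langle\alpha_i\rangle$ is infinite cyclic. Since $A_1\cap A_2\le G_1\cap G_2=G_0$, we have $A_1\cap A_2=\langle\alpha_1\rangle\cap\langle\alpha_2\rangle$, again infinite cyclic of finite index in $G_0$, say $\langle c\rangle$. Choose the signs of the $\alpha_i$ so that $c=\alpha_i^{s_i}$ with $s_i\ge1$. Write $\alpha_i=p_i^{r_i}$ with $r_i\ge1$ and $p_i$ primitive in $A_i$, that is, $\langle p_i\rangle$ is a direct factor of $A_i$. Put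
$$N_i=\{x^{r_is_i}:x\in A_i\}.$$
This is a characteristic subgroup of finite index in $A_i$, so it is normal of finite index in $G_i$, and it is free abelian. Because $\langle p_i\rangle$ is a direct factor of $A_i$, we have $N_i\cap\langle p_i\rangle=\langle p_i^{r_is_i}\rangle=\langle c\rangle$. Since $N_i\cap G_0\le\langle\alpha_i\rangle\le\langle p_i\rangle$ and $c\in G_0$, we get $N_i\cap G_0=\langle c\rangle$ for both $i$. In all cases let $c$ generate $C$, with $c=1$ if $C=1$.

**Step 2. The $(G_0\times\mathbb Z)$-orbits of an induced space.** Let $D_i\ni1$ be a set of representatives of the double cosets $G_0\backslash G_i/N_i$; it is finite. For $f\in\mathrm{Hom}(N_i,\mathbb Z)$ let $Y_f$ be the induced space for $H=G_i$, $A=N_i$. As $Y_f/\mathbb Z=G_i/N_i$, the $(G_0\times\mathbb Z)$-orbits on $Y_f$ are represented by the points $[g,0]$, $g\in D_i$. Let $(h,m)\in G_0\times\mathbb Z$ fix $[g,0]$, so $[hg,m]=[g,0]$. Then $hg\in gN_i$, so $h\in gN_ig^{-1}=N_i$ and $h\in G_0\cap N_i=C$; and by (2), $m=-f(g^{-1}hg)$. Conversely all such $(h,m)$ fix $[g,0]$. Since $C=\langle c\rangle$, the stabilizer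 is generated by $(c,-t)$ with $t=f(g^{-1}cg)$. So the orbit is isomorphic to
$$O_t:=(G_0\times\mathbb Z)/\langle(c,-t)\rangle,\qquad t=f(g^{-1}cg). \tag{6}$$
For example, if $G_0=C=\langle c\rangle$ is infinite, $O_t$ is a copy of $\mathbb Z$ on which $c$ translates by $t$.

**Step 3. Matching.** Let $F_i$ be a basis of $\mathrm{Hom}(N_i,\mathbb Z)$ together with $0$. Let $J_i=F_i\times D_i$, and for $j=(f,g)\in J_i$ put $t_i(j)=f(g^{-1}cg)$.

Suppose first $C\ne1$. Put
$$Y_1=\bigsqcup_{j\in J_2}\ \bigsqcup_{f\in F_1}Y_{t_2(j)f},\qquad Y_2=\bigsqcup_{j\in J_1}\ \bigsqcup_{f\in F_2}Y_{t_1(j)f}.$$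
The first is a $\mathbb Z$-space for $G_1$, the second for $G_2$. By (6), the orbit of $[g,0]$ in $Y_{t_2(j)f}$ has type $O_t$ with $t=t_2(j)f(g^{-1}cg)=t_2(j)\,t_1(f,g)$. The same computation applies to $Y_2$, so as $(G_0\times\mathbb Z)$-sets both are isomorphic to
$$\bigsqcup_{(j_1,j_2)\in J_1\times J_2}O_{t_1(j_1)t_2(j_2)} .$$
The group $G_1$ is faithful on $Y_1$: since $1\in D_2$, $c\neq1$ and $F_2$ separates the points of $N_2$, some $t_2(j)\ne0$. Then the functionals $t_2(j)f$ with $f\in F_1$ separate the points of $N_1$, and Lemma 1 applies. Likewise $G_2$ is faithful on $Y_2$.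

If $C=1$, put $Y_1=\bigsqcup_{j\in J_2}\bigsqcup_{f\in F_1}Y_f$ and $Y_2=\bigsqcup_{j\in J_1}\bigsqcup_{f\in F_2}Y_f$. By (6) with $c=1$, both are disjoint unions of $|J_1||J_2|$ free $(G_0\times\mathbb Z)$-orbits, and $G_i$ is faithful on $Y_i$ by Lemma 1.

**Step 4. Gluing.** In either case choose an isomorphism $\theta:Y_1\to Y_2$ of $(G_0\times\mathbb Z)$-sets. Let $G_1$ act on $Y_1$ as given and let $g\in G_2$ act on $Y_1$ as $\theta^{-1}g\theta$. The actions commute with $\mathbb Z$ and agree on $G_0$, so they define a homomorphism $G\to\mathrm{Aut}_{\mathbb Z}(Y_1)$. It is injective on $G_1$ and on $G_2$. This proves Lemma 6. $\square$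

**Proof of Theorem A.** By Lemma 6 the hypothesis of Theorem B holds. Theorem B gives $\nu$ with $\nu(G_1)\cap\nu(G_2)=\nu(G_0)\cong G_0$, which is virtually cyclic. $\blacksquare$

## 8. Best possible intersection, the shape of $E$, and $\mathbb Z^2\rtimes SL_2(\mathbb Z)$

Always $\nu(G_0)\subseteq\nu(G_1)\cap\nu(G_2)$, so the equality in Theorems A and B is the best possible conclusion. Theorem B also says that, for arbitrary $G_0$, the condition on the intersection adds no obstruction beyond the existence of a homomorphism injective on both factors.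

One may take $E=\mathbb Z\wr\mathrm{Sym}(m)$ for some $m$. The target built in Section 6 lies in a product $\prod_k\mathrm{Aut}_{\mathbb Z}(W_k)\times\prod_l\mathrm{Sym}(B_l)$ with finitely many $\mathbb Z$-spaces $W_k$ and finite sets $B_l$. Each $\mathrm{Sym}(B_l)$ embeds in $\mathrm{Aut}_{\mathbb Z}(B_l\times\mathbb Z)$ by acting on the first coordinate, so the product embeds in $\mathrm{Aut}_{\mathbb Z}\big(\bigsqcup_kW_k\sqcup\bigsqcup_l(B_l\times\mathbb Z)\big)$.

**Proof of Proposition C.** The amalgam comes from $SL_2(\mathbb Z)=\mathbb Z/4*_{\mathbb Z/2}\mathbb Z/6$ (Serre, *Trees*). Put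
$$G=\mathbb Z^2\rtimes SL_2(\mathbb Z),\qquad G_1=\mathbb Z^2\rtimes\mathbb Z/4,\qquad G_2=\mathbb Z^2\rtimes\mathbb Z/6,\qquad G_0=\mathbb Z^2\rtimes\mathbb Z/2 .$$

*$G=G_1*_{G_0}G_2$.* We check the universal property. Homomorphisms $G_1\to Q$ and $G_2\to Q$ that agree on $G_0$ give one homomorphism $\alpha:\mathbb Z^2\to Q$ and, by the amalgam decomposition, one homomorphism $\beta:SL_2(\mathbb Z)\to Q$. The relation $\beta(g)\alpha(v)\beta(g)^{-1}=\alpha(gv)$ holds for $g$ in $\mathbb Z/4$ and in $\mathbb Z/6$, hence for all $g$ in the group they generate, which is $SL_2(\mathbb Z)$. So $\alpha$ and $\beta$ define a homomorphism $G\to Q$, and it is unique because $G_1$ and $G_2$ generate $G$.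

*No good homomorphism exists.* Suppose $\nu:G\to E$ is injective on $G_0$, with $E$ virtually abelian. Let $A$ be an abelian subgroup of finite index in $\nu(G)$, and let $M=\nu(\mathbb Z^2)\cong\mathbb Z^2$, which is normal in $\nu(G)$. The group $A$ centralizes $A\cap M$, which has finite index in $M$. An automorphism of $\mathbb Z^2$ that is trivial on a finite-index subgroup is trivial, because that subgroup spans $\mathbb Q^2$. So $A$ centralizes $M$. Since $\nu$ is injective on $\mathbb Z^2$, the finite-index subgroup $\nu^{-1}(A)$ of $G$ acts trivially on $\mathbb Z^2$ by conjugation. Hence $G$ acts on $\mathbb Z^2$ by conjugation through a finite group. But the image of this action is $SL_2(\mathbb Z)$, which is infinite, a contradiction. $\blacksquare$
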